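\title{Exchanged branches of the double point curve of a map germ from $\mathbb C^2$ to $\mathbb C^3$}

\begin{abstract}
The double point curve $D$ of a finitely determined germ $\Phi:(\mathbb C^2,0)\to(\mathbb C^3,0)$ carries an involution $\iota$ that permutes its branches. Pint\'er and Terpai asked whether a branch and its image under $\iota$ always have the same embedded topological type. We show that they need not: we give an explicit polynomial germ for which $\iota$ exchanges a smooth branch with a cusp. More generally, every reduced plane curve germ, together with any involution of its normalization that is not the identity on a component, occurs inside some pair $(D,\iota)$. What does hold in general is a numerical symmetry: the number $\mu(D_i)+\sum_{j\ne i}D_i\cdot D_j$ is the same for two exchanged branches, and it is even for an invariant branch.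
\end{abstract}

\section{Introduction}\label{sec:intro}

Two holomorphic germs $(\mathbb C^2,0)\to(\mathbb C^3,0)$ are $\mathcal A$-\emph{equivalent} if they differ by biholomorphic coordinate changes in the source and in the target. A germ $\Phi$ is \emph{finitely determined} if, for some $k$, every germ with the same Taylor polynomial of degree $k$ is $\mathcal A$-equivalent to $\Phi$. A small representative of such a germ is an immersion off the origin, and away from the origin its only multiple points are transverse double points. We assume throughout that $\Phi$ is not an immersion at $0$. Then double points exist arbitrarily close to $0$, and they form the plane curve germ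
\[
(D,0)=\overline{\{p\neq0:\ \Phi^{-1}(\Phi(p))\neq\{p\}\}}\subset(\mathbb C^2,0),
\qquad D=D_1\cup\dots\cup D_r ,
\]
with irreducible components (branches) $D_i$. Each point $p\in D\setminus0$ has exactly one partner $\iota(p)\ne p$ with $\Phi(\iota(p))=\Phi(p)$. Together with $\iota(0)=0$ this defines an involution $\iota:D\to D$. It permutes the branches, and we write $\iota(D_i)=D_{\sigma(i)}$.

Here are five families of examples, with $\zeta=e^{2\pi i/3}$ and $n,k\ge1$.
\begin{enumerate}
\item[(1)] $\Phi=(x,y^2,y^3+x^{2n}y)$: $D=\{x^n=\pm iy\}$, and the two branches are exchanged.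
\item[(2)] $\Phi=(x,y^2,x^2y+y^{2k+1})$: $D=\{x=\pm iy^k\}$; the two branches are exchanged for $k$ odd and are both invariant for $k$ even.
\item[(3)] $\Phi=(x,y^2,xy^3+x^{2n+1}y)$: $D=\{x=0\}\cup\{y=\pm ix^n\}$; the first branch is invariant and the other two are exchanged.
\item[(4)] $\Phi=(x,xy+y^{3k-1},y^3)$: $D=\{x=\zeta^2y^{3k-2}\}\cup\{x=\zeta y^{3k-2}\}$, and the two branches are exchanged.
\item[(5)] $\Phi=(x^2,y^2,x^3+y^3+xy)$: $D=\{(x+y^2)(x^2+y)(x+y)(x+\zeta y)(x+\zeta^{-1}y)=0\}$, and all five branches are invariant.
\end{enumerate}
In every case $D_i$ and $D_{\sigma(i)}$ sit in the plane in the same way, also with respect to the other branches. Among their open questions, Pint\'er and Terpai \cite{PT} ask whether this holds in general.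

\begin{quote}
\textbf{Question.} Let $\Phi$ be finitely determined and not an immersion at $0$, and let $D_i$ be a branch of $D$. Is there a homeomorphism germ $h:(\mathbb C^2,0)\to(\mathbb C^2,0)$ with $h(D_i)=D_{\sigma(i)}$ and $h(D)=D$ (\emph{strong form})? Is there at least one with $h(D_i)=D_{\sigma(i)}$ (\emph{weak form})?
\end{quote}

It is easy to see where $h$ comes from in the examples. If $\Phi=(x,y^2,R(x,y))$, as in (1)--(3), then the partner of $(x,y)$ can only be $(x,-y)$, so $\iota$ is the restriction of a linear map of the plane, and this map is the required $h$ for all $i$ at once. In (4) complex conjugation of both coordinates exchanges the two branches, and in (5) the identity will do. In general, however, $\iota$ is defined only on $D$. It is a homeomorphism from $D_i$ onto $D_{\sigma(i)}$, but this says nothing about the embedding, since every branch is homeomorphic to a disk. The question is therefore whether the presence of $\Phi$ forces more than the presence of $\iota$ does. Our first result answers both forms in the negative.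

\begin{theorem}\label{thm:example}
The germ
\[
\Phi(x,y)=\bigl(x,\;y^3-(x+x^2+x^3)\,y,\;y^4-(x+x^3)\,y^2\bigr)
\]
is finitely determined and is not an immersion at $0$. Its double point curve has the three branches
\[
D_1=\{y^2=x\},\qquad D_2=\{y^2=x^3\},\qquad D_3=\{y^2=x+x^2+x^3\},
\]
and $\iota$ exchanges $D_1$ with $D_2$ and preserves $D_3$. No homeomorphism germ of $(\mathbb C^2,0)$ carries the smooth branch $D_1$ to the cusp $D_2$.
\end{theorem}

This is not an isolated accident. Recall that the \emph{normalization} of a reduced curve germ $C$ with branches $C_1,\dots,C_m$ is a holomorphic map $n:\hat C\to C$ from a disjoint union $\hat C=\bigsqcup_i\hat C_i$ of $m$ germs $(\mathbb C,0)$, which maps $\hat C_i$ homeomorphically onto $C_i$ and is biholomorphic off the base points of the $\hat C_i$. We call these base points the \emph{special points} of $\hat C$. The second result describes all pairs (union of branches, involution) that occur inside some $(D,\iota)$.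

\begin{theorem}\label{thm:realization}
\begin{enumerate}
\item[(a)] Let $(C,0)\subset(\mathbb C^2,0)$ be a nonempty reduced curve germ with normalization $n:\hat C\to C$, and let $\theta$ be a holomorphic involution of the multigerm $\hat C$ that is not the identity on any component it preserves. Then there is a finitely determined germ $\Phi$, not an immersion at $0$, such that $C$ is a union of branches of $D$ and $\iota|_C$ lifts to $\theta$.
\item[(b)] Conversely, for every finitely determined $\Phi$ that is not an immersion at $0$, the involution $\iota$ lifts to a holomorphic involution of $\hat D$ that is not the identity on any component it preserves.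
\end{enumerate}
In particular, any two distinct plane branches occur as an exchanged pair $D_i,D_{\sigma(i)}$.
\end{theorem}

For the last sentence take $C=C_1\cup C_2$ and let $\theta$ exchange $\hat C_1$ and $\hat C_2$ through any identification of their parameters. So the embedded topological types, and even the analytic types, of $D_i$ and $D_{\sigma(i)}$ are in general unrelated. A relation appears only when the whole curve $D$ is taken into account. Let $\mu$ denote the Milnor number and $D_i\cdot D_j$ the intersection multiplicity at $0$; both are recalled in Section~\ref{sec:residue}.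

\begin{theorem}\label{thm:invariant}
Let $\Phi$ be finitely determined and not an immersion at $0$, and put
\[
c_i=\mu(D_i)+\sum_{j\ne i}D_i\cdot D_j .
\]
Then $c_i=c_{\sigma(i)}$ for all $i$, and $c_i$ is even if $\sigma(i)=i$. Consequently, if $r=2$, the two branches are exchanged and one of them is smooth, then the strong form of the question has a positive answer for $\Phi$; so $r=3$ in Theorem~\ref{thm:example} is the smallest number of branches for which a smooth branch can be exchanged with a singular one.
\end{theorem}

Section~\ref{sec:good} contains a criterion for finite determinacy that serves both existence results, and the proof of Theorem~\ref{thm:realization}(b). Theorem~\ref{thm:example} is a direct computation (Section~\ref{sec:example}). For Theorem~\ref{thm:invariant} we construct a meromorphic $1$-form on $\hat D$ that is anti-invariant under $\iota$ and has pole order $c_i$ on $\hat D_i$ (Section~\ref{sec:residue}). For Theorem~\ref{thm:realization}(a) we glue the plane to itself along $\theta$ inside some $\mathbb C^N$ and project generically to $\mathbb C^3$ (Section~\ref{sec:realization}).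

\section{Good representatives and the involution}\label{sec:good}

\subsection*{Finite maps}
A holomorphic map $\Phi:U\to V$ between open sets $U\subset\mathbb C^2$, $V\subset\mathbb C^3$ is \emph{finite} if it is proper with finite fibers. We use the following standard facts.
\begin{itemize}
\item By the finite mapping theorem, $\Phi$ maps analytic sets to analytic sets of the same dimension, and $\Phi_*\mathcal F$ is coherent for every coherent sheaf $\mathcal F$ on $U$, with stalks $(\Phi_*\mathcal F)_q=\bigoplus_{p\in\Phi^{-1}(q)}\mathcal F_p$.
\item By properness, every open set containing $\Phi^{-1}(q)$ contains $\Phi^{-1}(W)$ for some neighborhood $W$ of $q$.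
\item A countable analytic set has dimension $\le0$, hence is discrete.
\item If $\Phi$ is holomorphic near $0$ and $0$ is isolated in $\Phi^{-1}(0)$, then $\Phi$ has a finite representative $U\to V$ with $V$ a ball and $\Phi^{-1}(0)=\{0\}$. Indeed, take a closed ball $\bar B$ around $0$ with $\bar B\cap\Phi^{-1}(0)=\{0\}$, a ball $V$ around $0$ disjoint from $\Phi(\partial\bar B)$, and $U=B\cap\Phi^{-1}(V)$. Then $U\to V$ is proper, and its fibers are compact analytic subsets of $\mathbb C^2$, hence finite.
\end{itemize}

\begin{definition}\label{def:good}
Let $\Phi:U\to V$ be finite. A value $q\in V$ is \emph{ordinary} if it has at most two preimages, $\Phi$ is immersive at each of them, and, in the case of two preimages $p,p'$, the planes $d\Phi(T_pU)$ and $d\Phi(T_{p'}U)$ are distinct. We call $\Phi:U\to V$ a \emph{good representative} of its germ at $0$ if $V$ is a ball around $0$, $\Phi^{-1}(0)=\{0\}$, and all $q\in V\setminus0$ are ordinary.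
\end{definition}

The description of finitely determined germs at the start of the introduction says that they have good representatives; we take this as known. A good representative stays good when $V$ is replaced by a smaller ball and $U$ by its preimage, and these preimages form a basis of neighborhoods of $0$. We refer to this operation as \emph{shrinking}.

\subsection*{A criterion for finite determinacy}
Let $\Theta_U,\Theta_V$ be the sheaves of holomorphic vector fields and $\Theta(\Phi)=\Phi^*\Theta_V$ the sheaf of vector fields along $\Phi$, which are the first-order deformations of $\Phi$. The deformations induced by coordinate changes are the images of $t\Phi:\Theta_U\to\Theta(\Phi)$, $v\mapsto d\Phi(v)$, and of $\omega\Phi$, $w\mapsto w\circ\Phi$. For finite $\Phi$ let $\mathcal N$ be the cokernel of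
\[
\omega\Phi:\ \Theta_V\longrightarrow\Phi_*\bigl(\Theta(\Phi)/t\Phi(\Theta_U)\bigr).
\]
It is a coherent $\mathcal O_V$-module. The vanishing of the stalk $\mathcal N_q$ is the infinitesimal form of stability for the multigerm of $\Phi$ along $\Phi^{-1}(q)$. If $\Phi^{-1}(0)=\{0\}$, then $\dim_{\mathbb C}\mathcal N_0$ is the $\mathcal A_e$-\emph{codimension} of the germ. By Mather's theorem a germ is finitely determined if and only if its $\mathcal A_e$-codimension is finite, and by the Mather--Gaffney criterion a finite germ whose small representative is stable over every value $\ne0$ is finitely determined; see \cite[Theorems 1.2 and 2.1]{Wall}.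

The genericity argument of Section~\ref{sec:realization} controls all values except countably many, and these might a priori accumulate at $0$. We therefore need the criterion in the following form. The point is that the bad loci are analytic across the origin, which rules out accumulation.

\begin{proposition}\label{prop:criterion}
Let $\Phi:U\to V$ be finite, with $V$ a ball around $0$ and $\Phi^{-1}(0)=\{0\}$. Suppose that the set $\mathcal E\subset V$ of values that are not ordinary is countable. Then the germ of $\Phi$ at $0$ is finitely determined, and after shrinking, $\Phi$ is a good representative.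
\end{proposition}

\begin{proof}
We first check that $\mathcal N_q=0$ for ordinary $q$. If $q$ has no preimage there is nothing to prove. If it has one, then in suitable coordinates $\Phi(x,y)=(x,y,0)$, the quotient $\Theta(\Phi)/t\Phi(\Theta_U)$ consists of the normal fields $a(x,y)\,\partial_Z$, and each of them is the image of $a(X,Y)\,\partial_Z$. If $q$ has two preimages, the two sheets are transverse smooth surfaces. Choose coordinates in which they are $\{Z=0\}$ and $\{Y=0\}$. A pair of normal fields $a(X,Y)\,\partial_Z$ on the first sheet and $b(X,Z)\,\partial_Y$ on the second is the image of the single field $a(X,Y)\,\partial_Z+b(X,Z)\,\partial_Y$.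

So the support $S$ of $\mathcal N$, which is analytic, lies in $\mathcal E$. It is countable, hence discrete, and after shrinking $S\subset\{0\}$. A coherent sheaf supported at a point has a finite-dimensional stalk there by the Nullstellensatz. Thus the $\mathcal A_e$-codimension is finite, and $\Phi$ is finitely determined.

It remains to exclude non-ordinary values near $0$. Let $I\subset V$ be the image of the set where $d\Phi$ has rank $<2$; it is analytic. Let $T\subset V$ be the set of $q$ where
\[
\Phi_*\mathcal O_U/\mathfrak m_q\Phi_*\mathcal O_U=\bigoplus_{p\in\Phi^{-1}(q)}\mathcal O_{U,p}/\mathfrak m_q\mathcal O_{U,p}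
\]
has dimension $\ge3$. It is analytic as well: for a local presentation $\mathcal O^a\to\mathcal O^b\to\Phi_*\mathcal O_U\to0$ it is the set where the matrix has rank $\le b-3$. Every summand above is nonzero, and it equals $\mathbb C$ when $\Phi$ is immersive at $p$. Hence $T$ contains all values with three or more preimages and no ordinary value. So $I$ and $T$ lie in $\mathcal E$, and after shrinking they lie in $\{0\}$. Now each $q\ne0$ has at most two preimages, both immersive. If there are two, with tangent planes $\Pi,\Pi'$, then evaluating the relation $\mathcal N_q=0$ at the two points shows that $T_qV\to T_qV/\Pi\oplus T_qV/\Pi'$ is onto. For $\Pi=\Pi'$ the image of this map is the diagonal, so $\Pi\ne\Pi'$.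
\end{proof}

\subsection*{The involution on the normalization}
Let $\Phi:U\to V$ be a good representative and $\Sigma=\Phi(U)$, an analytic hypersurface in $V$. By properness, near a value $q\neq0$ the surface $\Sigma$ is the union of the one or two smooth sheets coming from small neighborhoods $U_p$ of the preimages $p$ of $q$. So $\Sigma\setminus0$ is singular exactly at the double values, where two sheets meet transversely along a smooth curve. It follows that $D\cup\{0\}=\Phi^{-1}(\operatorname{Sing}\Sigma\cup\{0\})$ is analytic and that $D\setminus0$ is a smooth curve. (If there were no double points near $0$, then $\Sigma$ would be a hypersurface with at most an isolated singular point, hence normal; the inverse of $\Phi$ would extend holomorphically over $0$, and $\Phi$ would be an immersion.)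

\begin{proof}[Proof of Theorem~\ref{thm:realization}(b)]
Near $p\in D\setminus0$ with partner $p'$ we have $\iota=(\Phi|_{U_{p'}})^{-1}\circ\Phi$ on $D$, so $\iota$ is holomorphic on $D\setminus0$. If $p_k\to0$, then $\Phi(\iota(p_k))=\Phi(p_k)\to0$, and since $\Phi$ is proper with $\Phi^{-1}(0)=\{0\}$ we get $\iota(p_k)\to0$. Near $0$ the set $D\setminus0$ is the disjoint union of the punctured disks $D_j\setminus0$, so $\iota$ maps a small punctured disk in $D_i$ into a single $D_j\setminus 0$; this $j$ is $\sigma(i)$. The map $n^{-1}\circ\iota\circ n$ from a punctured disk in $\hat D_i$ to $\hat D_{\sigma(i)}$ is holomorphic and tends to the special point, so it extends holomorphically by Riemann's theorem. The extensions form a map $\hat\iota:\hat D\to\hat D$ with $\hat\iota^2=\mathrm{id}$, which is therefore biholomorphic from $\hat D_i$ to $\hat D_{\sigma(i)}$. It has no fixed points other than special points, because $\iota(p)\ne p$ for $p\ne0$.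
\end{proof}

On a preserved component such an involution has only one possible form.

\begin{lemma}\label{lem:linear}
If $\theta\neq\mathrm{id}$ is a holomorphic involution of $(\mathbb C,0)$, then there is a coordinate $t$ with $t\circ\theta=-t$.
\end{lemma}

\begin{proof}
Let $\tau$ be any coordinate. From $\theta^2=\mathrm{id}$ we get $\theta'(0)=\pm1$. If $\theta'(0)=1$, then $(\tau+\tau\circ\theta)/2$ is a $\theta$-invariant coordinate, which forces $\theta=\mathrm{id}$. So $\theta'(0)=-1$, and $t=(\tau-\tau\circ\theta)/2$ is a coordinate with $t\circ\theta=-t$.
\end{proof}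

\section{A smooth branch exchanged with a cusp}\label{sec:example}

\subsection*{Finding the germ}
We want to glue a smooth branch to the cusp $\tau\mapsto(\tau^2,\tau^3)$. If the first component of $\Phi$ is to be $x$, then partners have the same $x$-coordinate, so the smooth branch should be $\tau\mapsto(\tau^2,\tau)$, and we need functions that agree at $(x,y)=(\tau^2,\tau)$ and $(x,y')=(\tau^2,\tau^3)$. A function $y^2-c(x)y$ would need $c(\tau^2)=y+y'=\tau+\tau^3$, which is impossible because the right side is odd in $\tau$. Expressions of even degree in $y,y'$ are functions of $x=\tau^2$: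
\[
y^2+yy'+y'^2=x+x^2+x^3=:a(x),\qquad y^2+y'^2=x+x^3=:b(x).
\]
The left sides are the difference quotients $(y^3-y'^3)/(y-y')$ and $(y^4-y'^4)/(y^2-y'^2)$. Hence $P=y^3-ay$ and $Q=y^4-by^2$ agree at the two points, and $\Phi=(x,P,Q)$ is the germ of Theorem~\ref{thm:example}. Since $P$ is odd and $Q$ is even in $y$, the points $(x,\pm y)$ are identified as well whenever $P=0$. This produces the branch $D_3=\{y^2=a\}$, which we did not ask for but which, by Theorem~\ref{thm:invariant}, cannot simply be omitted.

\subsection*{The geometry of $\Phi$}
Let $V$ be a ball around $0$ of radius less than $\frac14$ and $U=\Phi^{-1}(V)\subset\mathbb C^2$, so that $|x|<\frac14$ on $U$. A preimage of $(X,Y,Z)$ has $x=X$ and $y^3-a(X)y-Y=0$, a monic equation in $y$. Hence $\Phi:U\to V$ is finite and $\Phi^{-1}(0)=\{0\}$. For $0<|x|<\frac14$ the three numbers $x$, $x^3$, $a$ are nonzero and pairwise distinct, because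
\[
a=x(1+x+x^2),\qquad a-x=x^2(1+x),\qquad a-x^3=x(1+x),\qquad x-x^3=x(1-x^2).
\]
So $D_1,D_2,D_3$ meet only at $0$. The curves $D_1$ and $D_3$ are smooth at $0$ (note $a'(0)=1$), and $D_2$ is the irreducible cusp.

\emph{Immersive points.} The columns of $d\Phi$ are $(1,P_x,Q_x)$ and $(0,P_y,Q_y)$, so $\Phi$ fails to be immersive exactly where
\[
P_y=3y^2-a=0\qquad\text{and}\qquad Q_y=2y(2y^2-b)=0 .
\]
This holds at $0$. If $y=0$, then $a=0$ and $x=0$. If $y\ne0$, then $y^2=b/2=a/3$, so $0=3b-2a=x(1-x)^2$; hence $x=0$ and $y^2=b/2=0$, a contradiction. The origin is the only non-immersive point.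

\emph{Double points.} Let $\Phi(x,y)=\Phi(x,y')$ with $y\ne y'$. Dividing the differences of $P$ and of $Q$ by $y-y'$ gives
\[
y^2+yy'+y'^2=a,\qquad (y+y')(y^2+y'^2-b)=0 ,
\]
and these two equations are equivalent to $\Phi(x,y)=\Phi(x,y')$ when $y\neq y'$.
\begin{enumerate}
\item[(a)] Suppose $y'=-y$. The first equation reads $y^2=a$. So the solutions are the pairs $(x,\pm y)$ on $D_3\setminus0$.
\item[(b)] Suppose $y^2+y'^2=b$. The first equation reads $yy'=a-b=x^2$. If $x=0$, then $y=y'=0$, which is excluded. For $x\ne0$ the numbers $y^2,y'^2$ have sum $x+x^3$ and product $x^4$, so they are the roots of $(z-x)(z-x^3)$. Up to order $y^2=x$, and then $y'=x^2/y=y^3$. With $\tau=y$ the pair is $(\tau^2,\tau)$, $(\tau^2,\tau^3)$. All such pairs with $\tau\neq0$ are double pairs, with common value $(\tau^2,-\tau^5-\tau^7,-\tau^8)$.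
\end{enumerate}
Hence $D=D_1\cup D_2\cup D_3$. A point of $D_3\setminus0$ has $y^2=a\notin\{x,x^3\}$, so only case (a) applies to it, and its partner is $(x,-y)$. A point of $(D_1\cup D_2)\setminus0$ has $y^2\ne a$, so only case (b) applies, and its partner is $(x,x^2/y)$. Thus there are no triple points, $\iota(\tau^2,\tau)=(\tau^2,\tau^3)$, and $\iota(x,y)=(x,-y)$ on $D_3$. In particular $\sigma=(1\,2)$.

\emph{Transversality.} The tangent plane of the sheet through $(x,y)$ meets the plane $\{dX=0\}$ in the line spanned by $(0,P_y,Q_y)$. So the two tangent planes at a double value are distinct as soon as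
\[
\Delta=P_y(x,y)\,Q_y(x,y')-P_y(x,y')\,Q_y(x,y)\ne0 .
\]
In case (a), $P_y(x,\pm y)=2a$ and $Q_y(x,\pm y)=\pm2y(2a-b)=\pm2yx(1+x)^2$, so $\Delta=-8\,a\,y\,x(1+x)^2\ne0$. In case (b), with $x=\tau^2$, $y=\tau$, $y'=\tau^3$,
\begin{align*}
P_y(x,y)&=\tau^2(2-\tau^2-\tau^4)=\tau^2(1-\tau^2)(2+\tau^2), & Q_y(x,y)&=2\tau^3(1-\tau^4),\\
P_y(x,y')&=-\tau^2(1+\tau^2-2\tau^4)=-\tau^2(1-\tau^2)(1+2\tau^2), & Q_y(x,y')&=-2\tau^5(1-\tau^4),
\end{align*}
and therefore, as $0<|\tau|<\frac12$,
\[
\Delta=2\tau^5(1-\tau^2)(1-\tau^4)\bigl[-\tau^2(2+\tau^2)+1+2\tau^2\bigr]=2\tau^5(1-\tau^2)(1-\tau^4)^2\ne0 .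
\]
All values $q\neq0$ are ordinary, so $\Phi$ is finitely determined by Proposition~\ref{prop:criterion}.

\subsection*{The local fundamental group}
It remains to separate $D_1$ from $D_2$ topologically. Let $\Gamma$ be a plane curve germ and $B_r$ the open ball of radius $r$ around $0$. By Milnor's conic structure theorem, for small $r'<r$ the inclusion $B_{r'}\setminus\Gamma\subset B_r\setminus\Gamma$ is a homotopy equivalence, and both spaces are homotopy equivalent to the complement of the link of $\Gamma$ in a small sphere. We write $\pi(\Gamma)$ for their fundamental group. A homeomorphism germ does not preserve balls, so the invariance of $\pi(\Gamma)$ needs an interleaving argument.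

\begin{lemma}\label{lem:pi}
If a homeomorphism germ $h$ of $(\mathbb C^2,0)$ carries $\Gamma$ to $\Gamma'$, then $\pi(\Gamma)\cong\pi(\Gamma')$.
\end{lemma}

\begin{proof}
Choose small radii with $B_{r_1}\supset h(B_{s_1})\supset B_{r_2}\supset h(B_{s_2})$ and $s_2<s_1$, and a base point in $h(B_{s_2})\setminus\Gamma'$. Consider
\[
\pi_1(h(B_{s_2})\setminus\Gamma')\xrightarrow{\ j_1\ }\pi_1(B_{r_2}\setminus\Gamma')\xrightarrow{\ j_2\ }\pi_1(h(B_{s_1})\setminus\Gamma')\xrightarrow{\ j_3\ }\pi_1(B_{r_1}\setminus\Gamma').
\]
The composite $j_3j_2$ is an isomorphism by the conic structure of $\Gamma'$, so $j_2$ is injective. The composite $j_2j_1$ corresponds under $h$ to the inclusion $B_{s_2}\setminus\Gamma\subset B_{s_1}\setminus\Gamma$, so it is an isomorphism and $j_2$ is surjective. The source of $j_2$ is $\pi(\Gamma')$ and its target is isomorphic to $\pi(\Gamma)$.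
\end{proof}

The smooth branch $D_1$ is carried to a line by a biholomorphic germ, and the complement of a line in a ball is homotopy equivalent to a circle; so $\pi(D_1)\cong\mathbb Z$. The link of the cusp $D_2$ is the trefoil knot, with group $\pi(D_2)\cong\langle\alpha,\beta\mid\alpha^2=\beta^3\rangle$. The assignment $\alpha\mapsto(1\,2)$, $\beta\mapsto(1\,2\,3)$ defines a surjection onto $S_3$, so $\pi(D_2)$ is not abelian. By Lemma~\ref{lem:pi} no homeomorphism germ carries $D_1$ to $D_2$. This completes the proof of Theorem~\ref{thm:example}.

\begin{remark}\label{rem:rings}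
Two exchanged branches map bijectively onto the same space curve $\Phi(D_i)$, and one may wonder why this does not tie them together. The bijections need not be isomorphisms at $0$. Here the common image is parametrized by $(\tau^2,-\tau^5(1+\tau^2),-\tau^8)$, and the local rings of $\Phi(D_1)$, $D_2$, $D_1$ are $\mathbb C\{\tau^2,\tau^5\}\subset\mathbb C\{\tau^2,\tau^3\}\subset\mathbb C\{\tau\}$. The image is singular enough for its ring to lie in the rings of both branches. The construction in Section~\ref{sec:realization} exploits the same freedom.
\end{remark}

\section{A residue form on the double point curve}\label{sec:residue}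

The involution $\iota$ is biholomorphic on $\hat D$, so it preserves the order of zero or pole of any meromorphic object on $\hat D$ that it preserves up to sign. To prove Theorem~\ref{thm:invariant} we need such an object whose orders can also be computed from the embedding $D\subset\mathbb C^2$. Taking residues twice, from $\mathbb C^3$ to the image surface and from there to the double curve, provides one.

\subsection*{Conventions}
For $g,g'\in\mathbb C\{x,y\}$ put $i_0(g,g')=\dim_{\mathbb C}\mathbb C\{x,y\}/(g,g')$ and $\mu(g)=i_0(g_x,g_y)$. For curve germs with reduced equations these are the intersection multiplicity and the Milnor number; $\mu=0$ means that the curve is smooth. If $g$ is irreducible and $t\mapsto n(t)$ is the normalization of $\{g=0\}$, then $i_0(g,g')=\operatorname{ord}_t(g'\circ n)$. Teissier's formula states that for reduced $g$ with $g(0)=0$ and $x\nmid g$,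
\begin{equation}\label{eq:teissier}
i_0(g,g_y)=\mu(g)+i_0(g,x)-1 .
\end{equation}
For $g=y^2-x^3$ it reads $3=2+2-1$.

Let $\alpha$ be a meromorphic $2$-form on a smooth surface with a simple pole along a smooth curve $\{\gamma=0\}$, where $d\gamma\ne0$. Locally $\alpha=\frac{d\gamma}{\gamma}\wedge\beta$ with a holomorphic $1$-form $\beta$, and the \emph{residue} of $\alpha$ is the restriction of $\beta$ to the curve. It is determined by the identity $\gamma\alpha=d\gamma\wedge\beta$ at points of the curve. This identity is unchanged when $\gamma$ is multiplied by a unit $e$, since $d(e\gamma)=e\,d\gamma$ there. So the residue does not depend on the choices.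

Let $\Phi:U\to V$ be a good representative, shrunk so that $\Sigma=\Phi(U)$ has a reduced equation $H$ on $V$ and $D$ has a reduced equation $G=\prod_iG_i$ on $U$, with $D_i=\{G_i=0\}$. On the smooth part of $\Sigma$ we have $dH\ne0$, and the condition
\[
dH\wedge\rho=dX\wedge dY\wedge dZ\quad\text{along }\Sigma
\]
defines a nowhere vanishing holomorphic $2$-form $\rho$ on it. Since $\Phi$ is a local biholomorphism from $U\setminus D$ to the smooth part of $\Sigma$, the form $\alpha=\Phi^*\rho$ is holomorphic and nowhere zero on $U\setminus D$.

\begin{example}\label{ex:crosscap}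
For the cross-cap $\Phi=(x,y^2,xy)$ we have $D=\{x=0\}$, $\iota(0,y)=(0,-y)$ and $H=Z^2-X^2Y$. Then $\rho=dX\wedge dY/H_Z=dX\wedge dY/2Z$, and
\[
\alpha=\frac{dx\wedge2y\,dy}{2xy}=\frac{dx}{x}\wedge dy .
\]
So $\alpha$ has a simple pole along $D$ with residue $\eta=dy$, and $\iota^*\eta=-\eta$. The form $\eta$ has order $0$ at the origin, which agrees with $c_1=0$.
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:invariant}]
\emph{The form $\eta$.} Let $p\in D\setminus0$ have partner $p'$. Near $q=\Phi(p)$ write $H=gg'$, where $\{g=0\}$ is the sheet of $p$ and $\{g'=0\}$ is the sheet of $p'$. By transversality there are local coordinates $(g,g',w)$ at $q$, and $dX\wedge dY\wedge dZ=e\,dg\wedge dg'\wedge dw$ with a unit $e$. On the sheet $g=0$ we have $dH=g'\,dg$, and on the sheet $g'=0$ we have $dH=g\,dg'$. Solving for $\rho$ gives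
\[
\rho=\frac{dg'}{g'}\wedge e\,dw\quad\text{on }\{g=0\},\qquad
\rho=-\frac{dg}{g}\wedge e\,dw\quad\text{on }\{g'=0\};
\]
the sign comes from $dg\wedge dg'=-dg'\wedge dg$. Pulling back, $\alpha$ has a simple pole along $D\setminus0$. Its residue $\eta$ is nowhere zero and equals $\Phi^*(e\,dw)|_D$ near $p$ and $-\Phi^*(e\,dw)|_D$ near $p'$. Since $\Phi\circ\iota=\Phi$ on $D$, we obtain $\iota^*\eta=-\eta$.

\emph{A formula for $\eta$ in the plane.} Choose coordinates $(x,y)$ with $x\nmid G$. The form $G\alpha$ is holomorphic and nowhere zero on $U\setminus0$: off $D$ because $\alpha$ is, and along $D\setminus0$ because the pole is simple with nonzero residue. This is where we use that all values $\ne 0$ are ordinary. Write $G\alpha=u\,dx\wedge dy$. By Hartogs' theorem both $u$ and $1/u$ extend holomorphically over $0$, so $u(0)\ne0$. The derivative $G_y$ does not vanish identically on any branch. Otherwise, differentiating $G(x(t),y(t))=0$ would give $G_x\,x'(t)=0$ with $x'\not\equiv0$, so $dG$ would vanish along the branch, and $G$ would not be reduced. Hence $G_y\ne0$ on $D\setminus0$ near $0$. From $dG\wedge dx=-G_y\,dx\wedge dy$ we get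
\[
\alpha=\frac{dG}{G}\wedge\Bigl(-\frac{u\,dx}{G_y}\Bigr),\qquad \eta=-\frac{u\,dx}{G_y}\Big|_D .
\]
In particular the pullback of $\eta$ to $\hat D$, again written $\eta$, is meromorphic.

\emph{The pole order.} Let $t$ be a parameter on $\hat D_i$ and $m_i=i_0(G_i,x)=\operatorname{ord}_tx(t)$. Then $dx=x'(t)\,dt$ has order $m_i-1$. On $D_i$ the product rule gives $G_y=(G_i)_y\prod_{j\ne i}G_j$. With \eqref{eq:teissier},
\[
\operatorname{ord}_t\eta=(m_i-1)-i_0\bigl(G_i,(G_i)_y\bigr)-\sum_{j\ne i}D_i\cdot D_j=-\mu(D_i)-\sum_{j\ne i}D_i\cdot D_j=-c_i .
\]
The lift $\hat\iota:\hat D_i\to\hat D_{\sigma(i)}$ is biholomorphic and $\hat\iota^*\eta=-\eta$, so $c_i=c_{\sigma(i)}$.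

\emph{Parity.} Let $\sigma(i)=i$. By Theorem~\ref{thm:realization}(b) and Lemma~\ref{lem:linear} we may take $t$ with $\hat\iota(t)=-t$. Write $\eta=t^{-c_i}(a_0+a_1t+\cdots)\,dt$ with $a_0\ne0$. The leading term of $\hat\iota^*\eta$ is $(-1)^{1-c_i}a_0t^{-c_i}dt$. So $(-1)^{1-c_i}=-1$, and $c_i$ is even.

\emph{Two exchanged branches.} Let $r=2$ and $\sigma=(1\,2)$. The term $D_1\cdot D_2$ cancels from $c_1=c_2$, so $\mu(D_1)=\mu(D_2)$, and if one branch is smooth then so is the other. Choose coordinates with $D_1=\{y=0\}$ and with the $y$-axis not tangent to $D_2$; then $D_2=\{y=\varphi(x)\}$ with $\varphi(0)=0$. The biholomorphic germ $h(x,y)=(x,\varphi(x)-y)$ exchanges $D_1$ and $D_2$, so it satisfies the strong form for both indices. Hence an exchanged pair consisting of a smooth and a singular branch requires $r\ge3$.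
\end{proof}

\begin{example}\label{ex:check}
In family (2) of the introduction both branches are smooth and meet with multiplicity $k$, so $c_1=c_2=k$. The parity statement alone shows that the branches must be exchanged for odd $k$. For the germ of Theorem~\ref{thm:example}, substituting $(\tau^2,\tau)$ into $y^2-x^3$ and $y^2-a$ gives $D_1\cdot D_2=2$ and $D_1\cdot D_3=4$, and substituting $(\tau^2,\tau^3)$ into $y^2-a$ gives $D_2\cdot D_3=2$. So
\[
c_1=0+2+4,\qquad c_2=2+2+2,\qquad c_3=0+4+2
\]
are all equal to $6$. The branch $D_3$ compensates the difference $\mu(D_2)-\mu(D_1)=2$ by its higher contact with $D_1$.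
\end{example}

\section{Gluing and projecting}\label{sec:realization}

We prove Theorem~\ref{thm:realization}(a). Let $F=0$ be a reduced equation of $C$. The components of $\Phi$ must be functions whose restriction to $C$ is $\theta$-invariant. Two kinds of such functions are at hand: multiples of $F$, and extensions to the plane of $\theta$-invariant functions on $\hat C$.

\begin{example}\label{ex:gluing}
For $C=\{x=0\}$ and $\theta(y)=-y$, the multiples $x,xy$ of $F=x$ and the invariant function $y^2$ give the cross-cap of Example~\ref{ex:crosscap}. For $C=\{xy=0\}$ with $\theta$ exchanging $(t,0)$ and $(0,t)$, the invariant function $x+y$ and the multiples $xy$, $xy(x-y)$ of $F=xy$ give a germ which, in the coordinates $x_1=x+y$, $y_1=x-y$ and because $4xy=x_1^2-y_1^2$, is $\mathcal A$-equivalent to $(x_1,y_1^2,y_1^3-x_1^2y_1)$. Replacing $x_1$ by $ix_1$ gives family (1) with $n=1$.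
\end{example}

In these two cases three functions suffice and $D=C$. In general this is impossible: by Theorem~\ref{thm:invariant}, two exchanged branches with different Milnor numbers cannot form all of $D$. So we proceed in two steps. We first take many invariant functions, enough to get a map $f$ into $\mathbb C^N$ that is an embedding off $0$ except that it identifies $p$ with $\theta p$. Then we compose with a linear map $A:\mathbb C^N\to\mathbb C^3$. Every $A\circ f$ keeps the identifications made by $f$, and it may create new ones; we must show that for generic $A$ old and new double points are all ordinary near $0$.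

\subsection*{Step 1: the gluing map}
We fix parameters $t_i$ on the components $\hat C_i$ adapted to $\theta$, and a function $s$ on $\hat C$. If $\theta$ preserves $\hat C_i$, Lemma~\ref{lem:linear} gives $t_i$ with $t_i\circ\theta=-t_i$, and we put $s=t_i^2$; here we use that $\theta$ is not the identity on $\hat C_i$. If $\theta$ exchanges $\hat C_i$ and $\hat C_j$, we choose $t_i$ freely, put $t_j=t_i\circ\theta$, and let $s=t_i$ on $\hat C_i$ and $s=t_j$ on $\hat C_j$. Let $\kappa$ run through the $\theta$-orbits of components, and let $\hat C_\kappa$ be the union of the one or two components in $\kappa$. On $\hat C_\kappa$ the function $s$ is $\theta$-invariant, its fibers off the special points are exactly the two-point orbits of $\theta$, and $s\neq0$, $ds\ne0$ off the special points.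

The function $s$ itself need not extend to the plane, since $C$ is singular, but its high powers do. The quotient $\mathcal O_{\hat C}/\mathcal O_C$ is finite-dimensional, so it is killed by a power $\mathfrak m^l$ of the maximal ideal of $\mathcal O_C$, that is, $\mathfrak m^l\mathcal O_{\hat C}\subset\mathcal O_C$. The ideal $\mathfrak m^l\mathcal O_{\hat C}$ of $\mathcal O_{\hat C}=\prod_i\mathbb C\{t_i\}$ is nonzero in each factor. Hence there is $K\ge1$ such that every function on $\hat C$ of order $\ge K$ on all components lies in $\mathcal O_C$. In particular there are germs $u_{\kappa,k}\in\mathcal O_{\mathbb C^2,0}$, $k=0,1,2$, with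
\[
u_{\kappa,k}\circ n=s^{K+k}\ \text{ on }\hat C_\kappa,\qquad u_{\kappa,k}\circ n=0\ \text{ on the other components.}
\]

We need a domain whose intersection with $C$ is $\theta$-invariant. Let $U_0$ be a neighborhood of $0$ on which $F$ and the $u_{\kappa,k}$ are defined and $dF\ne0$ on $C\setminus0$. For small $\delta>0$ let $\hat C$ now denote the union of the disks $\{|t_i|<\delta\}$. It is $\theta$-invariant, $n$ is injective on it off the special points, the displayed identities hold on it, and $n(\hat C)$ is an open neighborhood of $0$ in $C\cap U_0$. Removing the closed set $(C\cap U_0)\setminus n(\hat C)$ from $U_0$ leaves an open neighborhood $U$ of $0$ with $C\cap U=n(\hat C)$. Put $U^*=U\setminus0$ and $C^*=C\cap U^*$. The map $n$ identifies $C^*$ biholomorphically with $\hat C$ minus the special points, so we regard $\theta$ and $s$ as defined on $C^*$, and $C^*=\bigsqcup_\kappa C^*_\kappa$. Note that $\theta p\ne p$ for $p\in C^*$. Define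
\[
f=\Bigl((Fx^ay^b)_{a+b\le3},\ (u_{\kappa,k})_{\kappa,\;k=0,1,2}\Bigr):\ U\to\mathbb C^N .
\]
Then $f(0)=0$ and $f\circ\theta=f$ on $C^*$.

We call the first group of coordinates the \emph{$F$-block} and the triple belonging to $\kappa$ the \emph{$\kappa$-block}. Identify the $F$-block with the dual of the space $\mathcal P_3$ of polynomials of degree $\le3$, and let $\mathrm{ev}_p\in\mathcal P_3^*$ be evaluation at $p$. The $F$-block of $f(p)$ is $F(p)\,\mathrm{ev}_p$, and for $v\in T_pU$ the $F$-block of $df_p(v)$ is the functional
\begin{equation}\label{eq:block}
R\ \longmapsto\ d(FR)_p(v)=dF_p(v)\,R(p)+F(p)\,dR_p(v).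
\end{equation}
For $p\in C^*_\kappa$ the $\kappa$-block of $f(p)$ is $s^K(1,s,s^2)\ne0$ with $s=s(p)$, and all other blocks vanish. Evaluations at up to three distinct points are linearly independent on $\mathcal P_3$: the product of two affine functions, vanishing at $p_2$ and at $p_3$ respectively but not at $p_1$, separates $\mathrm{ev}_{p_1}$ from the other two. Put $\Pi_p=df_p(T_pU)$.

The following properties say that $f$ glues exactly along $\theta$, with two independent sheets, and that its secants and tangent planes span spaces as large as the dimension counts of Step~2 require. The third power $s^{K+2}$ is needed only for (F4), and the monomials of degree $3$ only for (F5).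

\begin{lemma}\label{lem:f}
\begin{enumerate}
\item[(F1)] $f\ne0$ on $U^*$. For $p\ne p'$ in $U^*$ we have $f(p)=f(p')$ if and only if $p\in C^*$ and $p'=\theta p$.
\item[(F2)] $f$ is immersive on $U^*$.
\item[(F3)] For $p\in C^*$ the space $L_p=\Pi_p+\Pi_{\theta p}$ has dimension $3$.
\item[(F4)] If $p_1,p_2,p_3\in U^*$ have pairwise distinct values $f(p_i)$, then these values are affinely independent.
\item[(F5)] If $p\ne p'$ lie in $U\setminus C$, then $\dim(\Pi_p+\Pi_{p'})=4$.
\end{enumerate}
\end{lemma}

\begin{proof}
(F1) Off $C$ the component $F$ is nonzero, and on $C^*_\kappa$ the $\kappa$-block is nonzero. Let $f(p)=f(p')$. If $F(p)\ne0$, then $x=xF/F$ and $y=yF/F$ agree at $p$ and $p'$, so $p=p'$. If $F(p)=0$, both points lie in $C^*$; the position of the nonzero block shows that they lie in the same $C^*_\kappa$, and $s=s^{K+1}/s^K$ agrees at them. So $p'\in\{p,\theta p\}$. The converse is $f\circ\theta=f$.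

(F2) Off $C$ the coordinates $x,y$ are holomorphic functions of $F,xF,yF$. At $p\in C^*_\kappa$, a vector $v$ not tangent to $C$ has $dF(v)\ne0$, and a nonzero vector $v$ tangent to $C$ has $du_{\kappa,0}(v)=Ks^{K-1}ds(v)\ne0$.

(F3) Since $f\circ\theta=f$ on $C^*$, the tangent lines of $C$ at $p$ and at $\theta p$ have the same image $\ell$, which is a line by (F2). By \eqref{eq:block} with $F(p)=0$, the $F$-block of $df_p(v)$ is $dF_p(v)\,\mathrm{ev}_p$. So $\ell$ has zero $F$-block, while vectors $v,v'$ at $p,\theta p$ not tangent to $C$ have images whose $F$-blocks are nonzero multiples of the independent functionals $\mathrm{ev}_p$ and $\mathrm{ev}_{\theta p}$. The line $\ell$ and these two images span $L_p$ and are independent.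

(F4) Let $\sum a_if(p_i)=0$ with $\sum a_i=0$; we show that all $a_i$ vanish. The $F$-block gives $\sum_{p_i\notin C}a_iF(p_i)\,\mathrm{ev}_{p_i}=0$, so $a_i=0$ whenever $p_i\notin C$. If at least two points are off $C$, then $\sum a_i=0$ finishes the proof. If only $p_3$ is off $C$, then $a_2=-a_1$ and $a_1(f(p_1)-f(p_2))=0$, so $a_1=0$. If all three points lie on $C$, then for each $\kappa$ the $\kappa$-block gives $\sum_{p_i\in C^*_\kappa}a_is_i^K(1,s_i,s_i^2)=0$ with $s_i=s(p_i)\ne0$. The $s_i$ in this sum are distinct because the $f(p_i)$ are, and the Vandermonde determinant gives $a_i=0$.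

(F5) Let $J_p\subset\mathcal P_3^*$ be spanned by the independent functionals $R\mapsto R(p),R_x(p),R_y(p)$. By \eqref{eq:block} and $F(p)\ne0$, the $F$-block of $\Pi_p$ is a $2$-dimensional subspace of $J_p$, and the same holds at $p'$. It suffices to show $J_p\cap J_{p'}=0$. Let $\ell$ be an affine function with $\ell(p')=0\ne\ell(p)$. The cubics $\ell^2m$ with $m$ affine vanish to second order at $p'$, so they are killed by $J_{p'}$; and they have arbitrary value and first derivatives at $p$, so no nonzero element of $J_p$ kills all of them.
\end{proof}

\subsection*{Step 2: generic projections}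
Let $M=\operatorname{Hom}(\mathbb C^N,\mathbb C^3)$. Each way in which a value of $A\circ f$ can fail to be ordinary is a system of linear conditions on $A$, attached to a configuration $z$ of points and directions. In the cases that matter, the number of conditions equals the dimension of the space of configurations. So we cannot expect to avoid bad configurations, only to make them isolated.

\begin{lemma}\label{lem:sard}
Let $Z$ be a second countable complex manifold of dimension $\le d$, and let $E\subset Z\times M$ be an analytic set whose fibers $E_z=\{A:(z,A)\in E\}$ are linear subspaces of codimension $\ge d$. Then for almost every $A\in M$ the set $\{z:(z,A)\in E\}$ is countable.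
\end{lemma}

\begin{proof}
Decompose $E$ into the connected components of the regular parts of $E$, $\operatorname{Sing}E$, $\operatorname{Sing}\operatorname{Sing}E$, and so on. This gives countably many connected complex manifolds $W$. Let $k\le d$ be the maximal rank of the projection $W\to Z$. On the open set where it is attained, the fibers are manifolds of dimension $\dim W-k$ contained in sets $\{z\}\times E_z$. Hence $\dim W\le k+\dim M-d\le\dim M$. By Sard's theorem almost every $A$ is a regular value of all the projections $W\to M$. The fiber of $W$ over such an $A$ is empty if $\dim W<\dim M$ and discrete, hence countable, if $\dim W=\dim M$.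
\end{proof}

We apply the lemma to six sets $E$. In each case we give $Z$, the equations, which are holomorphic in $(z,A)$ and linear in $A$, and the count. For a nonzero vector $w\in\mathbb C^N$ the condition $Aw=0$ has codimension $3$ in $M$, and for two independent vectors it has codimension $6$.
\begin{enumerate}
\item[(E0)] \emph{Zeros.} $p\in U^*$, with $Af(p)=0$. Here $\dim Z=2$, and the codimension is $3$ by (F1).
\item[(E1)] \emph{Non-immersive points.} $(p,[v])\in U^*\times\mathbb P^1$, with $A\,df_p(v)=0$. Dimension $3$; codimension $3$ by (F2).
\item[(E2)] \emph{New triple points.} $(p_1,p_2,p_3)\in(U^*)^3$ with pairwise distinct $f(p_i)$, and $Af(p_1)=Af(p_2)=Af(p_3)$. Dimension $6$; codimension $6$, since $f(p_1)-f(p_2)$ and $f(p_1)-f(p_3)$ are independent by (F4).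
\item[(E3)] \emph{New tangent double points.} $(p,p',[\xi])$ with $p\ne p'$ in $U\setminus C$ and $[\xi]\in\mathbb P((\mathbb C^3)^*)$; with $w=f(p)-f(p')$ the equations are $Aw=0$ and $\xi A=0$ on $\Pi_p+\Pi_{p'}$. Dimension $2+2+2=6$. Complete $\xi$ to a basis $\xi_1,\xi_2,\xi$ of $(\mathbb C^3)^*$, so that $A$ corresponds to three independently chosen covectors $\xi_1A,\xi_2A,\xi A$ on $\mathbb C^N$. The first two must kill $w$, which is nonzero by (F1), and the third must kill $\Pi_p+\Pi_{p'}+\langle w\rangle$, which has dimension $\ge4$ by (F5). The codimension is at least $1+1+4=6$.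
\item[(E4)] \emph{New double points on $C$.} $(p,p')\in C^*\times U^*$ with $f(p)\ne f(p')$, and $Af(p)=Af(p')$. Dimension $3$; codimension $3$. Such a pair comes with the third point $\theta p$, and this kind of triple is not covered by (E2).
\item[(E5)] \emph{Tangency along $C$.} $(p,[v])$ with $p\in C^*$, $[v]\in\mathbb P(L_p)$, and $Av=0$. By (F3) the spaces $L_p$ form a holomorphic vector bundle of rank $3$ over $C^*$, being the images of the maps $(v_1,v_2)\mapsto df_p(v_1)+df_{\theta p}(v_2)$ of constant rank. Dimension $1+2=3$; codimension $3$.
\end{enumerate}
Fix $A$ outside the six null sets and put $\Phi=A\circ f$. By (E0) the analytic set $\Phi^{-1}(0)\ni0$ is countable, so $0$ is isolated in it. Hence there is a finite representative $\Phi:U'\to V$ with $U'\subset U$, $V$ a ball and $\Phi^{-1}(0)=\{0\}$. Let $\mathcal E'$ be the countable set consisting of $0$ and of the values $\Phi(p)$, resp.\ $\Phi(p_1)$, at the configurations of types (E1)--(E5) that occur for this $A$.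

\begin{lemma}\label{lem:ordinary}
Every $q\in V\setminus\mathcal E'$ is an ordinary value of $\Phi:U'\to V$.
\end{lemma}

\begin{proof}
All preimages of $q$ lie in $U^*$, and none of them takes part in a configuration (E1)--(E5). By (E1), $\Phi$ is immersive at them.

Suppose $q$ has three distinct preimages $p_1,p_2,p_3$. By (E2) their $f$-values are not pairwise distinct, say $f(p_1)=f(p_2)$. By (F1), $p_1\in C^*$ and $p_2=\theta p_1$, and $f(p_3)\ne f(p_1)$ because $p_3\notin\{p_1,\theta p_1\}$. Then $(p_1,p_3)$ is of type (E4), a contradiction.

Suppose $q$ has exactly two preimages $p,p'$; the tangent planes of the sheets are $A\Pi_p$ and $A\Pi_{p'}$. If $f(p)=f(p')$, then $p'=\theta p$, and $A$ is injective on $L_p$ by (E5). So $A\Pi_p+A\Pi_{p'}=AL_p$ has dimension $3$ and the planes are distinct. If $f(p)\ne f(p')$, then neither point lies on $C$ by (E4). If the planes were equal, a covector $\xi\ne0$ vanishing on this plane would make $(p,p',[\xi])$ a configuration of type (E3).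
\end{proof}

\subsection*{Step 3: conclusion}
By Lemma~\ref{lem:ordinary} and Proposition~\ref{prop:criterion}, the germ $\Phi$ is finitely determined, and after shrinking $\Phi:U'\to V$ is a good representative. The map $\theta$ preserves the moduli $|t_i|$ of the parameters, so for $p\in C^*$ close to $0$ the point $\theta p\ne p$ lies in $U'$, and $\Phi(\theta p)=Af(\theta p)=\Phi(p)$. Three things follow. First, $\Phi$ is not injective on any neighborhood of $0$, so it is not an immersion at $0$. Second, $C\subset D$ as germs; since $D$ is a curve, each branch of $C$ is a branch of $D$. Third, since there are no triple points, $\theta p$ is the only partner of $p$, so $\iota=\theta$ on $C^*$ near $0$, which means that $\iota|_C$ lifts to $\theta$. This proves Theorem~\ref{thm:realization}(a). \qed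

\begin{remark}\label{rem:extra}
The proof gives no control over the branches of $D$ outside $C$, which are created by the projection. Theorem~\ref{thm:invariant} constrains them: if $C=C_1\cup C_2$ is an exchanged pair, then cancelling $C_1\cdot C_2$ from the equality of the two numbers $c_i$ gives
\[
\mu(C_1)-\mu(C_2)=\sum_{D_j\not\subset C}\bigl(C_2\cdot D_j-C_1\cdot D_j\bigr).
\]
\end{remark}

\begin{thebibliography}{9}

\bibitem{PT}
Gerg\H{o} Pint\'er, Tam\'as Terpai,
\emph{The boundary of the Milnor fibre and a linking invariant of finitely determined germs},
arXiv:2304.12672 (2023).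

\bibitem{Wall}
C.T.C. Wall,
\emph{Finite determinacy of smooth map-germs},
Bull. LMS 13 (1981).

\end{thebibliography}
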